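\title{Rigid unitary local systems with no simple local eigenvalue}

\begin{abstract}
Belkale asked whether an irreducible rigid unitary local system on the punctured projective line, with local monodromies of finite order, must have an eigenvalue of multiplicity one at some puncture. The answer is no. We build explicit counterexamples from the clock and shift matrices and determine exactly for which ranks and numbers of punctures a counterexample exists; the least rank is five. For every number $s\ge 4$ of punctures we also construct counterexamples in which each of the $s$ local monodromies has exactly two eigenvalues, both of arbitrarily large multiplicity.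
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $S=\{p_1,\dots,p_s\}$ be a set of $s\ge1$ distinct points of $\mathbb P^1=\mathbb P^1_{\mathbb C}$. The group $\pi_1(\mathbb P^1-S)$ is generated by loops $\gamma_i$ around the points $p_i$, with the single relation $\gamma_1\cdots\gamma_s=1$. A \emph{local system of rank $\ell$} on $\mathbb P^1-S$ is a representation of this group on $\mathbb C^\ell$ up to isomorphism, that is, a tuple
\[
(A_1,\dots,A_s),\qquad A_i\in\mathrm{GL}(\ell,\mathbb C),\qquad A_1A_2\cdots A_s=I,
\]
up to simultaneous conjugation. The conjugacy class $\mathcal C_i$ of $A_i$ is the \emph{local monodromy} at $p_i$. The local system is \emph{irreducible} if $0$ and $\mathbb C^\ell$ are the only subspaces invariant under all $A_i$, and \emph{unitary} if all $A_i$ become unitary after one simultaneous conjugation. It is \emph{rigid} if its local monodromies determine it: whenever $B_1\cdots B_s=I$ and $B_i\in\mathcal C_i$ for each $i$, there is a single $C\in\mathrm{GL}(\ell,\mathbb C)$ with $B_i=CA_iC^{-1}$ for all $i$.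

A count of parameters shows what rigidity should mean numerically. Put $d_i=\dim\mathcal C_i$. The tuples $(B_i)\in\prod\mathcal C_i$ depend on $\sum d_i$ parameters. Their product has determinant $1$, so the relation $B_1\cdots B_s=I$ imposes $\ell^2-1$ conditions, and simultaneous conjugation removes $\ell^2-1$ further parameters. No parameters are left when
\begin{equation}\label{eq:rigid}
d_1+\dots+d_s=2\ell^2-2 ,
\end{equation}
and for irreducible local systems this equation is indeed equivalent to rigidity (Proposition~\ref{prop:rigid}). If $A_i$ is diagonalizable with eigenvalue multiplicities $m_1,m_2,\dots$, its centralizer is $\prod_a\mathrm{GL}(m_a,\mathbb C)$, so that $d_i=\ell^2-\sum_a m_a^2$. For diagonalizable local monodromies, rigidity is thus a condition on the multiplicities alone, and one may ask which multiplicities occur.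

Write $E(x)=\exp(2\pi\sqrt{-1}\,x)$. Fix a positive integer $n$ and suppose that $A_i^n=I$ for all $i$. Then $A_i$ is diagonalizable. Let $c_i^b$ be the multiplicity of its eigenvalue $E(b/n)$ for $b=1,\dots,n-1$; the eigenvalue $1$ has multiplicity $\ell-\sum_b c_i^b$. The following question is due to Belkale \cite{Belkale}.

\medskip
\noindent\textbf{Question.} \emph{Let $(A_1,\dots,A_s)$ be an irreducible rigid unitary local system on $\mathbb P^1-S$ whose local monodromies have orders dividing $n$. Must some $A_i$ have an eigenvalue of multiplicity one? That is, must there be an $i$ with $c_i^b=1$ for some $b\in\{1,\dots,n-1\}$, or with $\ell-\sum_{b=1}^{n-1}c_i^b=1$?}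
\medskip

In \cite{Belkale} the question is phrased for F-line bundles $\mathcal B(\vec\lambda,\ell)$ on a parabolic moduli space $\mathrm{Par}_{n,\mathcal O,S}$, with $\lambda^i=\sum_{b=1}^{n-1}c_i^b\omega_b$, and it is stated there that strange duality makes it equivalent to the question above. We work only with local systems.

The simplest cases suggest the answer yes. In rank $1$ every eigenvalue is simple. In ranks $2$ and $3$ irreducibility forces some $A_i$ to be non-scalar, and a partition of $2$ or $3$ with at least two parts has a part equal to $1$. We shall see that the answer remains yes in rank $4$, and up to rank $6$ when $s=3$. Moreover, the most visible solution of \eqref{eq:rigid} in rank $\ell$ is full of simple eigenvalues: for $s=3$ and multiplicities $(\ell-1,1)$, $(1,\dots,1)$, $(1,\dots,1)$ one has $2(\ell-1)+2(\ell^2-\ell)=2\ell^2-2$. Nevertheless the answer is no.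

Call an irreducible rigid unitary local system with local monodromies of finite order a \emph{counterexample} if no local monodromy has an eigenvalue of multiplicity one. In the lists of multiplicities below an entry $0$, which appears only for $N\le3$, stands for an eigenvalue that does not occur.

\begin{theorem}[four points]\label{thm:four}
Let $N\ge2$. On $\mathbb P^1$ minus $4$ points there is an irreducible rigid unitary local system of rank $N$ with local monodromies of order dividing $n=2N$ and eigenvalue multiplicities
\begin{itemize}
\item $\left(\frac{N+1}2,\frac{N-1}2\right)$ at all four points, if $N$ is odd;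
\item $\left(\frac N2+1,\frac N2-1\right),\ \left(\frac N2,\frac N2\right),\ \left(\frac N2,\frac N2\right),\ \left(\frac N2,\frac N2\right)$, if $N$ is even.
\end{itemize}
For $N\ge5$ it is a counterexample.
\end{theorem}

\begin{theorem}[three points]\label{thm:three}
Let $N\ge2$. On $\mathbb P^1$ minus $3$ points there is an irreducible rigid unitary local system of rank $N$ with local monodromies of order dividing $n=3N$ and eigenvalue multiplicities
\begin{itemize}
\item $(m+1,m,m)$ at all three points, if $N=3m+1$;
\item $(m+1,m+1,m)$ at all three points, if $N=3m+2$;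
\item $(m+1,m,m-1),\ (m,m,m),\ (m,m,m)$, in some order of the points, if $N=3m$.
\end{itemize}
For $N\ge7$ it is a counterexample.
\end{theorem}

So the Question has a negative answer, and by the equivalence stated in \cite{Belkale} so does the question about F-line bundles. The bounds $5$ and $7$ cannot be lowered.

\begin{theorem}[range of ranks]\label{thm:range}
A counterexample of rank $\ell$ on $\mathbb P^1$ minus $s$ points (for some $n$) exists if and only if
\[
(s=3\text{ and }\ell\ge7)\qquad\text{or}\qquad(s\ge4\text{ and }\ell\ge5).
\]
In rank $5$, exactly four local monodromies are non-scalar, and each of them has multiplicities $(3,2)$. For $s=3$ and $\ell=7$, each local monodromy has multiplicities $(3,2,2)$. The ``only if'' part and these two uniqueness statements hold for all irreducible rigid local systems with diagonalizable local monodromies and no eigenvalue of multiplicity one, unitary or not.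
\end{theorem}

For $s\ge5$ the counterexamples used to prove Theorem~\ref{thm:range} have trivial local monodromy at all but four points. The phenomenon does not depend on this.

\begin{theorem}[many points]\label{thm:many}
Let $s\ge4$, $h=s-2$, $u_0=0$, $u_1=1$, $u_{j+1}=hu_j-u_{j-1}$. For every $j\ge1$ there is an irreducible rigid unitary local system on $\mathbb P^1$ minus $s$ points, with local monodromies of finite order, such that all $s$ local monodromies have exactly two eigenvalues, of multiplicities $(u_{j+1},u_j)$. For $j\ge2$ it is a counterexample. The sequence $u_j$ is strictly increasing, so all multiplicities at all points can be made arbitrarily large.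
\end{theorem}

The multiplicities in Theorem~\ref{thm:three} are at least $N/3-1$. Together with Theorem~\ref{thm:many} this shows that for every $s\ge3$ there is no upper bound on the smallest multiplicity that occurs.

Section~\ref{sec:rigid} proves the rigidity criterion. Section~\ref{sec:small} uses it to exclude small ranks and to see where counterexamples should be sought. Sections~\ref{sec:four} and~\ref{sec:three} contain the explicit constructions, beginning with the rank five example worked by hand. Section~\ref{sec:many} proves Theorem~\ref{thm:many} by a different method, which first solves an additive problem about orthogonal projections and then deforms the solution.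

\section{The rigidity criterion}\label{sec:rigid}

To prove rigidity one has to produce an isomorphism between two tuples about which only local information is known. The following inequality converts local information, the ranks of the operators $g_i-1$, into the existence of global invariants.

\begin{lemma}[Scott's inequality]\label{lem:scott}
Let $W$ be a finite-dimensional complex vector space, let $g_1,\dots,g_s\in\mathrm{GL}(W)$ satisfy $g_1\cdots g_s=1$, and let $G$ be the group they generate. Then
\[
\dim W^G+\dim(W^*)^G\ \ge\ 2\dim W-\sum_i\operatorname{rk}(g_i-1).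
\]
\end{lemma}

\begin{proof}
Put $W_i=\operatorname{Im}(g_i-1)$ and consider
\[
W\xrightarrow{\ \alpha\ }\bigoplus_iW_i\xrightarrow{\ \beta\ }W,\qquad \alpha(w)=((g_i-1)w)_i,\qquad \beta((v_i)_i)=\sum_ig_1\cdots g_{i-1}v_i .
\]
The sum $\beta\alpha(w)$ telescopes to $(g_1\cdots g_s-1)w=0$, so $\sum\dim W_i\ge\operatorname{rk}\alpha+\operatorname{rk}\beta$. The kernel of $\alpha$ is $W^G$. For the image of $\beta$, the identity
\[
g_1\cdots g_{i-1}v-v=\sum_{a<i}(g_a-1)g_{a+1}\cdots g_{i-1}v\ \in\ W_1+\dots+W_{i-1}
\]
shows by induction on $i$ that $\beta(W_1\oplus\dots\oplus W_i)=W_1+\dots+W_i$. A linear form vanishes on $\sum_iW_i$ exactly when it is invariant under every $g_i$, so $\operatorname{rk}\beta=\dim W-\dim(W^*)^G$.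
\end{proof}

The next criterion is well known \cite[Theorem 1.1.2]{Katz}; we include a proof.

\begin{proposition}\label{prop:rigid}
An irreducible local system of rank $\ell$ on $\mathbb P^1-S$ is rigid if and only if \eqref{eq:rigid} holds.
\end{proposition}

\begin{proof}
Let $B_i\in\mathcal C_i$ with $B_1\cdots B_s=I$, and let $V$, $V'$ be the representations given by $(A_i)$ and $(B_i)$. On $W=\operatorname{Hom}(V,V')$ put $g_iM=B_iMA_i^{-1}$; then $g_1\cdots g_s=1$. If $B_i=C_iA_iC_i^{-1}$, then $g_iM=M$ exactly when $C_i^{-1}M$ commutes with $A_i$. So $\ker(g_i-1)$ has the dimension $\ell^2-d_i$ of the centralizer, and $\operatorname{rk}(g_i-1)=d_i$. The invariants $W^G$ are the intertwiners $V\to V'$. The trace pairing identifies $W^*$ with $\operatorname{Hom}(V',V)$, and $(W^*)^G$ with the intertwiners $V'\to V$. Lemma~\ref{lem:scott} gives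
\begin{equation}\label{eq:scott}
\dim\operatorname{Hom}_{\pi_1}(V,V')+\dim\operatorname{Hom}_{\pi_1}(V',V)\ \ge\ 2\ell^2-\sum_id_i .
\end{equation}

Suppose \eqref{eq:rigid} holds. Then the right side is $2$, so there is a nonzero intertwiner in one direction. Since $V$ is irreducible, a nonzero intertwiner $V\to V'$ is injective and a nonzero intertwiner $V'\to V$ is surjective; as $\dim V=\dim V'$, either one is an isomorphism. Hence $(A_i)$ is rigid.

Suppose $(A_i)$ is rigid. By Schur's lemma only scalars commute with all $A_i$, so \eqref{eq:scott} with $V'=V$ gives $\sum d_i\ge2\ell^2-2$. For the opposite inequality, let $F\subset\prod\mathcal C_i$ be the set of tuples with product $I$. A matrix $M$ of determinant $1$ equals $I$ as soon as its $\ell^2-1$ entries other than $M_{\ell\ell}$ agree with those of $I$. So $F$ is the zero set of $\ell^2-1$ regular functions on the irreducible variety $\prod\mathcal C_i$, and by Krull's principal ideal theorem every component of $F$ has dimension at least $\sum d_i-(\ell^2-1)$. By rigidity $F$ is a single orbit of $\mathrm{GL}(\ell,\mathbb C)$, with the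 scalars as stabilizer, so $\dim F=\ell^2-1$. Hence $\sum d_i\le2\ell^2-2$.
\end{proof}

\section{Small ranks, and where to look next}\label{sec:small}

\begin{proof}[Proof of Theorem~\ref{thm:range}: the ``only if'' part and uniqueness]
Let $(A_i)$ be irreducible and rigid of rank $\ell$, with diagonalizable $A_i$ and all multiplicities at least $2$. Then $\ell\ge2$. If $s\le2$, the $A_i$ generate a cyclic group and have a common eigenvector, which contradicts irreducibility; so $s\ge3$. Scalar matrices have $d_i=0$. The table lists, for $\ell\le7$, the partitions of $\ell$ into at least two parts, all at least $2$, with $d=\ell^2-\sum m_a^2$ as a subscript, and the sum required by Proposition~\ref{prop:rigid}.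
\[
\begin{array}{c|l|c}
\ell&\text{non-scalar types}&2\ell^2-2\\\hline
2&\text{none}&6\\
3&\text{none}&16\\
4&(2,2)_{8}&30\\
5&(3,2)_{12}&48\\
6&(2,2,2)_{24},\ (3,3)_{18},\ (4,2)_{16}&70\\
7&(3,2,2)_{32},\ (4,3)_{24},\ (5,2)_{20}&96
\end{array}
\]
Ranks $2$ and $3$ are impossible, and so is rank $4$ because $8\nmid30$. In rank $5$ we have $48=4\cdot12$, so exactly four $A_i$ are non-scalar, each of type $(3,2)$, and $s\ge4$. Now let $s=3$. In rank $6$ the two largest sums of three numbers from $\{24,18,16,0\}$ are $72$ and $66$, so $70$ is not attained. In rank $7$ the required sum $96=3\cdot32$ is the largest possible one, so all three types are $(3,2,2)$.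
\end{proof}

\begin{remark}\label{rem:hyp}
Unitarity and finite order entered only through diagonalizability. Each of the three remaining hypotheses is needed for the bound $\ell\ge5$. Without irreducibility, scalar matrices of size $2$ with product $I$ form a rigid tuple (with $\sum d_i=0$, so Proposition~\ref{prop:rigid} fails as well). Without diagonalizability, take $A_1=\left(\begin{smallmatrix}1&2\\0&1\end{smallmatrix}\right)$, $A_2=\left(\begin{smallmatrix}1&0\\-2&1\end{smallmatrix}\right)$ and $A_3=(A_1A_2)^{-1}$, which has trace $-2$ and determinant $1$: the only invariant lines of $A_1$ and of $A_2$ differ, $\sum d_i=2+2+2=6$, and each $A_i$ has one double eigenvalue. Without rigidity, let $X=\left(\begin{smallmatrix}0&1\\1&0\end{smallmatrix}\right)$, $Z=\left(\begin{smallmatrix}1&0\\0&-1\end{smallmatrix}\right)$. The unitary involutions $X\otimes I$, $Z\otimes I$, $I\otimes X$, $I\otimes Z$ have type $(2,2)$ and generate $M_2\otimes M_2=M_4$; listing each of them twice in a row gives an irreducible tuple with $s=8$.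
\end{remark}

The two surviving candidates, $(3,2)$ four times and $(3,2,2)$ three times, have multiplicities as equal as possible. This is the beginning of a pattern. Let $A$ be diagonalizable with at most $r$ eigenvalues and write its multiplicities, zeros allowed, as $m_a=\ell/r+\delta_a$ for $a=1,\dots,r$. Since $\sum\delta_a=0$, the conjugacy class of $A$ has dimension
\begin{equation}\label{eq:balance}
d=\Bigl(1-\frac1r\Bigr)\ell^2-D(A),\qquad D(A)=\sum_{a=1}^r\delta_a^2 .
\end{equation}
For four points and $r=2$, and for three points and $r=3$, the main terms add up to exactly $2\ell^2$. In these two cases \eqref{eq:rigid} becomes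
\begin{equation}\label{eq:two}
\sum_iD(A_i)=2 ,
\end{equation}
with a right side independent of $\ell$. A rigid local system of this shape has $|\delta_a|\le\sqrt2$ throughout, so all its multiplicities grow with the rank. It remains to find such local systems, irreducible and unitary, in every rank.

\section{Four points}\label{sec:four}

\subsection{Four involutions lead to the clock and shift matrices}

The easiest matrices with two eigenvalues are those whose eigenvalues are opposite, that is, whose square is scalar. So let us look for involutions $B_1,\dots,B_4$ whose product is a scalar $\eta$; rescaling $B_4$ then gives a local system. Put $x=B_1B_2$ and $z=B_1B_4$. Conjugation by $B_1$ inverts $x$ and $z$, and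
\[
B_2=B_1x,\qquad B_4=B_1z,\qquad B_3=\eta B_2B_1B_4=\eta B_1xz .
\]
The condition $B_3^2=1$ reads $\eta^2x^{-1}z^{-1}xz=1$, or $zx=\eta^2xz$. If $\eta^2=1$, then $x$ and $z$ have a common eigenvector $v$, the span of $v$ and $B_1v$ is invariant, and the rank of an irreducible tuple is at most $2$. To get large rank we need two matrices that commute up to a root of unity of large order.

Let $N\ge2$, $\zeta=E(1/N)$, and let $(e_x)_{x\in\mathbb Z/N}$ be the standard orthonormal basis of $\mathbb C^N$. The \emph{shift} and the \emph{clock} are the unitary matrices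
\[
Xe_x=e_{x+1},\qquad Ze_x=\zeta^xe_x .
\]
They satisfy $X^N=Z^N=1$ and $ZX=\zeta XZ$, since $ZXe_x=\zeta^{x+1}e_{x+1}$ and $XZe_x=\zeta^xe_{x+1}$. The reflection $Re_x=e_{-x}$ is a unitary involution with $RXR=X^{-1}$ and $RZR=Z^{-1}$. Choose $\eta$ with $\eta^2=\zeta$, taking $\eta=\zeta^{(N+1)/2}$ if $N$ is odd, and set
\begin{equation}\label{eq:fourdef}
A_1=R,\qquad A_2=RX,\qquad A_3=\eta RXZ,\qquad A_4=\eta^{-1}RZ .
\end{equation}
On the basis,
\begin{equation}\label{eq:fourbasis}
A_1e_x=e_{-x},\quad A_2e_x=e_{-x-1},\quad A_3e_x=\eta\zeta^xe_{-x-1},\quad A_4e_x=\eta^{-1}\zeta^xe_{-x}.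
\end{equation}

\subsection{The counterexample of rank five}

Take $N=5$, so that $\eta=\zeta^3$ and $\eta^{-1}=\zeta^2$. The images of the basis vectors are
\[
\begin{array}{c|ccccc}
&e_0&e_1&e_2&e_3&e_4\\\hline
A_1&e_0&e_4&e_3&e_2&e_1\\
A_2&e_4&e_3&e_2&e_1&e_0\\
A_3&\zeta^3e_4&\zeta^4e_3&e_2&\zeta e_1&\zeta^2e_0\\
A_4&\zeta^2e_0&\zeta^3e_4&\zeta^4e_3&e_2&\zeta e_1
\end{array}
\]
Applying $A_4,A_3,A_2,A_1$ in turn gives $e_x\mapsto\zeta^{x+2}e_{-x}\mapsto\zeta^{x+2}\zeta^{-x+3}e_{x-1}=e_{x-1}\mapsto e_{-x}\mapsto e_x$, so the product is $I$.

Each $A_i$ permutes the five coordinate lines, fixing one and exchanging the others in two pairs. On the plane of a pair, where $e_x\mapsto\alpha e_y$ and $e_y\mapsto\beta e_x$, the eigenvalues are the two square roots of $\alpha\beta$. For $A_1,A_2,A_3$ the table gives $\alpha\beta=1$ on both planes and the eigenvalue $1$ on the fixed line, so $1$ occurs three times and $-1=E(5/10)$ twice. For $A_4$ it gives $\alpha\beta=\zeta^4$ on both planes and the eigenvalue $\zeta^2$ on the fixed line, so $\zeta^2=E(4/10)$ occurs three times and $-\zeta^2=E(9/10)$ twice.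

An invariant subspace is invariant under $\eta A_1A_4=Z$, which has distinct eigenvalues, so it is spanned by some of the $e_x$. It is also invariant under $A_1A_2=X$, which permutes the $e_x$ cyclically, so it is $0$ or $\mathbb C^5$. Finally $\sum d_i=4\cdot12=2\cdot5^2-2$, and Proposition~\ref{prop:rigid} gives rigidity.

This settles the Question, with $\ell=5$, $s=4$, $n=10$: we have $c_i^5=2$ for $i=1,2,3$, $c_4^4=3$, $c_4^9=2$, all other $c_i^b$ vanish, and $\ell-\sum_bc_i^b=3,3,3,0$. None of these numbers is $1$. In the notation of \cite{Belkale}, $\lambda^1=\lambda^2=\lambda^3=2\omega_5$ and $\lambda^4=3\omega_4+2\omega_9$.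

The example shows the mechanism: a reflection of $\mathbb Z/N$ has few fixed points, so the traces are small, and an involution with small trace has nearly equal multiplicities.

\subsection{All ranks}

We record two properties of the pair $X,Z$. The second is needed only in Section~\ref{sec:three}.

\begin{lemma}\label{lem:clock}
\textup{(a)} The $N^2$ matrices $X^aZ^b$ $(a,b\in\mathbb Z/N)$ form a basis of $M_N(\mathbb C)$, and
\[
X(X^aZ^b)X^{-1}=\zeta^{-b}X^aZ^b,\qquad Z(X^aZ^b)Z^{-1}=\zeta^{a}X^aZ^b .
\]
In particular $X$ and $Z$ generate the algebra $M_N(\mathbb C)$, and a matrix commuting with both is scalar.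

\textup{(b)} If $X',Z'$ are unitary $N\times N$ matrices with $X'^N=Z'^N=1$ and $Z'X'=\zeta X'Z'$, then there is a unitary $U$ with $UXU^{-1}=X'$ and $UZU^{-1}=Z'$.
\end{lemma}

\begin{proof}
(a) The formulas follow from $XZX^{-1}=\zeta^{-1}Z$ and $ZXZ^{-1}=\zeta X$. They exhibit the $X^aZ^b$ as simultaneous eigenvectors of two operators with pairwise distinct pairs of eigenvalues, so the $X^aZ^b$ are linearly independent.

(b) If $Z'w=\mu w$, then $Z'X'w=\zeta\mu X'w$. The eigenvalues of $Z'$ are $N$-th roots of unity, so by applying a power of $X'$ to an eigenvector we obtain a unit vector $v$ with $Z'v=v$. The vectors $X'^jv$ $(0\le j<N)$ are unit eigenvectors of the unitary matrix $Z'$ with distinct eigenvalues $\zeta^j$, hence orthonormal. Define $Ue_j=X'^jv$. Then $UZ=Z'U$, and $UX=X'U$, where the case $j=N-1$ uses $X'^N=1$.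
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:four}]
Take the unitary matrices \eqref{eq:fourdef}. We have $A_1A_2=X$ and $XRXZ=RX^{-1}XZ=RZ$, so $A_1A_2A_3A_4=(RZ)^2=Z^{-1}Z=1$. Further $(RX)^2=X^{-1}X=1$ and $(RXZ)^2=X^{-1}Z^{-1}XZ=\zeta^{-1}$. Hence $A_1$, $A_2$, $A_3$ and $\eta A_4=RZ$ are involutions, and since $\eta^{2N}=1$ all orders divide $2N$. The algebra generated by the $A_i$ contains $A_1A_2=X$ and $\eta A_1A_4=Z$, so it is $M_N(\mathbb C)$ by Lemma~\ref{lem:clock}(a), and the tuple is irreducible.

An involution of $\mathbb C^N$ with trace $t$ has multiplicities $\frac{N+t}2,\frac{N-t}2$, so $D=t^2/2$ in \eqref{eq:balance}. By \eqref{eq:fourbasis}, only the solutions of $2x=0$ contribute to the traces of $A_1$ and $\eta A_4$, and only the solutions of $2x=-1$ to those of $A_2$ and $A_3$.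

If $N$ is odd, the solutions are $x=0$ and $x=\frac{N-1}2$, respectively. The traces of $A_1,A_2,A_3,\eta A_4$ are $1$, $1$, $\eta\zeta^{(N-1)/2}=\zeta^N=1$, $1$, and $\sum D=4\cdot\frac12=2$.

If $N$ is even, $2x=0$ has the solutions $0$ and $\frac N2$, while $2x=-1$ has none. The traces are $2$, $0$, $0$, $1+\zeta^{N/2}=0$, and $\sum D=2$.

These are the stated multiplicities, and \eqref{eq:two} holds, so the tuple is rigid by Proposition~\ref{prop:rigid}. The smallest multiplicity is $\frac{N-1}2$ for odd $N$ and $\frac N2-1$ for even $N$; it is at least $2$ when $N\ge5$.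
\end{proof}

\section{Three points}\label{sec:three}

\subsection{An operator of order three}

Now we want three matrices with product $1$ and scalar cubes. Let $A_1=U$ with $U^3=1$, and write $A_2=\kappa^{-1}UX$ with a scalar $\kappa$ and a matrix $X$ that is unknown for the moment. Then $A_3=(A_1A_2)^{-1}=\kappa X^{-1}U$. With $Z=UXU^{-1}$ and $Z'=UZU^{-1}$, moving all factors $U$ to the right gives
\begin{equation}\label{eq:cubes}
(UX)^3=ZZ'X,\qquad (X^{-1}U)^3=X^{-1}Z^{-1}Z'^{-1}.
\end{equation}
The second expression is scalar if and only if $Z'=cX^{-1}Z^{-1}$ for a scalar $c$, and then the first is scalar if and only if $X$ and $Z$ commute up to a scalar. We are led back to the clock and shift. The role of the reflection $R$ passes to an operator $U$ that permutes $X$, $Z$, $cX^{-1}Z^{-1}$ cyclically, and its existence is the first thing to prove.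

\begin{lemma}\label{lem:U}
Let $X,Z$ be the shift and the clock, and let $c^N=(-1)^{N-1}$. There is a unitary $U$ with $U^3=1$, $UXU^{-1}=Z$ and $UZU^{-1}=cX^{-1}Z^{-1}$.
\end{lemma}

\begin{proof}
Put $X'=Z$ and $Z'=cX^{-1}Z^{-1}=c(ZX)^{-1}$; both are unitary. Then $Z'X'=cX^{-1}$ and $X'Z'=cZX^{-1}Z^{-1}=c\zeta^{-1}X^{-1}$, so $Z'X'=\zeta X'Z'$. From $ZXe_x=\zeta^{x+1}e_{x+1}$ we see that $(ZX)^N$ multiplies each $e_x$ by the product of all $N$-th roots of unity, which is $\zeta^{N(N-1)/2}=(-1)^{N-1}$. The choice of $c$ makes $Z'^N=1$. Lemma~\ref{lem:clock}(b) provides a unitary $U$ with $UXU^{-1}=Z$ and $UZU^{-1}=Z'$, and then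
\[
UZ'U^{-1}=cZ^{-1}Z'^{-1}=cZ^{-1}c^{-1}ZX=X .
\]
So $U^3$ commutes with $X$, hence with $Z=UXU^{-1}$, and is a scalar of absolute value $1$ by Lemma~\ref{lem:clock}(a). Divide $U$ by a cube root of this scalar.
\end{proof}

\begin{example}
Let $N=2$ and $c=\sqrt{-1}$. Then $Z'=\left(\begin{smallmatrix}0&-c\\c&0\end{smallmatrix}\right)$ fixes $v=(1,c)/\sqrt2$, and the matrix with columns $v,Zv$ is $U_0=\frac1{\sqrt2}\left(\begin{smallmatrix}1&1\\c&-c\end{smallmatrix}\right)$. Its trace $t=(1-c)/\sqrt2$ satisfies $t^2=-c=\det U_0$. Therefore $U=-t^{-1}U_0$ has trace $-1$ and determinant $1$, its eigenvalues are the two primitive cube roots of unity, and $|\operatorname{tr}U|^2=1$.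
\end{example}

For general $N$ the equation $Z'v=v$ gives coordinates $v_x=c^{-x}\zeta^{x(x+1)/2}v_0$ for $0\le x<N$, and the trace of the matrix with columns $Z^jv$ is the quadratic exponential sum $\sum_x\zeta^{x^2}v_x$. We need not evaluate it. The multiplicities, up to order, depend only on the absolute value of the trace, and the absolute value can be read off from the conjugation action on $M_N(\mathbb C)$, where the basis $X^aZ^b$ again reduces the computation to a count of fixed points.

\subsection{Traces and multiplicities}

\begin{proof}[Proof of Theorem~\ref{thm:three}]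
Let $U,c$ be as in Lemma~\ref{lem:U}, let $\kappa^3=c$, and put
\[
A_1=U,\qquad A_2=\kappa^{-1}UX,\qquad A_3=\kappa X^{-1}U .
\]
These are unitary with product $U^3=1$. By \eqref{eq:cubes} with $Z'=cX^{-1}Z^{-1}$,
\[
(UX)^3=c\,ZX^{-1}Z^{-1}X=c\zeta^{-1},\qquad (X^{-1}U)^3=X^{-1}Z^{-1}c^{-1}ZX=c^{-1}.
\]
So $A_1^3=A_3^3=1$ and $A_2^3=\zeta^{-1}$, and all orders divide $3N$. The algebra generated by the $A_i$ contains $U^{-1}=U^2$, $X=\kappa U^{-1}A_2$ and $Z=UXU^{-1}$, so the tuple is irreducible by Lemma~\ref{lem:clock}(a).

\emph{Traces.} For invertible $W$ let $\operatorname{Ad}_W(M)=WMW^{-1}$. In the basis of matrix units the diagonal entries of $\operatorname{Ad}_W$ are the products $W_{aa}(W^{-1})_{bb}$, so $\operatorname{tr}\operatorname{Ad}_W=\operatorname{tr}W\cdot\operatorname{tr}W^{-1}$, which is $|\operatorname{tr}W|^2$ for unitary $W$. Now use the basis $X^aZ^b$. Since $X$ and $Z$ commute up to scalars, $\operatorname{Ad}_U(X^aZ^b)=Z^a(cX^{-1}Z^{-1})^b$ is a multiple of $X^{-b}Z^{a-b}$. Since $\operatorname{Ad}_X$ is diagonal in this basis, all three $\operatorname{Ad}_{A_i}$ permute the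 lines $\mathbb CX^aZ^b$ by $(a,b)\mapsto(-b,a-b)$. Only fixed lines contribute to the trace, and $(a,b)$ is fixed if and only if $a=-b$ and $3b=0$.

If $3\nmid N$, the only fixed line is $\mathbb C\cdot1$, and $|\operatorname{tr}A_i|^2=1$ for $i=1,2,3$.

If $N=3m$, the fixed lines are spanned by $1,T,T^2$ with $T=X^{-m}Z^m$. Let $\operatorname{Ad}_{A_i}T=\sigma_iT$; then $|\operatorname{tr}A_i|^2=1+\sigma_i+\sigma_i^2$. We have $\sigma_1^3=1$ because $U^3=1$, and $\operatorname{Ad}_XT=\omega^{-1}T$ with $\omega=\zeta^m=E(1/3)$ by Lemma~\ref{lem:clock}(a). Hence $\sigma_2=\sigma_1\omega^{-1}$ and $\sigma_3=\sigma_1\omega$. The $\sigma_i$ are the three cube roots of unity, and the numbers $|\operatorname{tr}A_i|^2$ are $3,0,0$ in some order.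

\emph{Multiplicities.} As $A_i^3$ is scalar, the eigenvalues of $A_i$ lie among $\mu,\mu\omega,\mu\omega^2$ with $|\mu|=1$ and $\omega=E(1/3)$. Write their multiplicities as $N/3+\delta_a$ for $a=0,1,2$. Since $1+\omega+\omega^2=0$ and $\sum\delta_a=0$,
\[
|\operatorname{tr}A_i|^2=|\delta_0+\delta_1\omega+\delta_2\omega^2|^2=\sum_a\delta_a^2-\sum_{a<b}\delta_a\delta_b=\tfrac32\sum_a\delta_a^2 ,
\]
so $D(A_i)=\frac23|\operatorname{tr}A_i|^2$.
\begin{itemize}
\item $N=3m+1$. Here $\delta_a\in-\frac13+\mathbb Z$ and $\delta_a^2\le\frac23$, so $\delta_a\in\{\frac23,-\frac13\}$. The sum is $0$, so $\frac23$ occurs once, and the multiplicities are $(m+1,m,m)$.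
\item $N=3m+2$. Here $\delta_a\in\frac13+\mathbb Z$ and $\delta_a^2\le\frac23$, so $\delta_a\in\{\frac13,-\frac23\}$. The value $-\frac23$ occurs once, and the multiplicities are $(m+1,m+1,m)$.
\item $N=3m$. If $D=0$ the multiplicities are $(m,m,m)$. If $D=2$ the $\delta_a$ are integers with sum $0$ and sum of squares $2$, hence $1,0,-1$, and the multiplicities are $(m+1,m,m-1)$.
\end{itemize}
In all cases $\sum_i|\operatorname{tr}A_i|^2=3$, so \eqref{eq:two} holds and the tuple is rigid by Proposition~\ref{prop:rigid}. For $N\ge7$ we have $m\ge2$ in the first two cases and $m\ge3$ in the third, so all multiplicities are at least $2$.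
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:range}: existence]
For $s=3$ take $N=\ell\ge7$ in Theorem~\ref{thm:three}. For $s\ge4$ take $N=\ell\ge5$ in Theorem~\ref{thm:four} and place identity matrices at the remaining $s-4$ points. This changes neither the invariant subspaces nor $\sum d_i$, and the new multiplicities equal $\ell$.
\end{proof}

\section{Many points}\label{sec:many}

Fix $s\ge4$ and $h=s-2$. If all $s$ local monodromies have multiplicities $(b,a)$, then $\ell=a+b$, $d_i=2ab$, and \eqref{eq:rigid} reads $sab=(a+b)^2-1$, or
\begin{equation}\label{eq:quad}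
a^2-hab+b^2=1 .
\end{equation}
As a quadratic equation for $a$ this has root sum $hb$, so $(a,b)\mapsto(b,hb-a)$ maps solutions to solutions. Starting from $(0,1)$ we obtain the pairs $(u_j,u_{j+1})$. Since $h\ge2$, the recursion gives $u_{j+1}-u_j=(h-2)u_j+u_j-u_{j-1}$, and by induction $u_{j+1}-u_j\ge u_j-u_{j-1}\ge\dots\ge1$. So $u_j$ is strictly increasing, and $u_j\ge u_2=h\ge2$ for $j\ge2$. For $s=4$ we get $u_j=j$ and recover the multiplicities of Theorem~\ref{thm:four} with $N=2j+1$. For $s=5$ the sequence begins $0,1,3,8$, and the first counterexample has type $(8,3)$ and rank $11$.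

\subsection{From products to sums}

For $s\ge5$ the multiplicities are far from equal and the computations of Section~\ref{sec:four} have no analog, so we linearize. A unitary matrix whose eigenvalues are $E(\varepsilon)$, with multiplicity $k$, and $1$ has the form $E(\varepsilon Q)=\exp(2\pi\sqrt{-1}\,\varepsilon Q)$ with $Q$ an orthogonal projection of rank $k$. For small $\varepsilon$,
\[
E(\varepsilon Q_1)\cdots E(\varepsilon Q_s)=I+2\pi\sqrt{-1}\,\varepsilon\sum_iQ_i+O(\varepsilon^2).
\]
So we first look for orthogonal projections $P_i$ of rank $k$ on a space $V$ of dimension $\ell$ whose sum is scalar, necessarily $\frac{sk}\ell I$ by the trace. Such projections are given by subspaces $W_i\subset V$ and an inner product on $V$. The subspaces cannot be arbitrary. If $\Pi$ is the orthogonal projection onto a subspace $L$, then $\Pi P_i\Pi$ is positive semidefinite and is the identity on $L\cap W_i$, so $\sum_i\dim(L\cap W_i)\le\sum_i\operatorname{tr}(\Pi P_i\Pi)=\frac{sk}\ell\dim L$. The proof has four steps: construct the subspaces, prove this inequality in strict form, deduce the existence of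 the inner product, and deform to $\varepsilon\ne0$.

\subsection{Subspaces with only scalar endomorphisms}

A \emph{system of type $(\ell;k)$} is a vector space $V$ of dimension $\ell$ with subspaces $W_1,\dots,W_s$ of dimension $k$. Its \emph{endomorphisms} are the $\varphi\in\operatorname{End}V$ with $\varphi(W_i)\subset W_i$ for all $i$. It is a \emph{brick} if $V\ne0$ and all its endomorphisms are scalars; this is the additive shadow of irreducibility. We need a construction that realizes the move $(a,b)\mapsto(b,hb-a)$, that is, passes from type $(a+b;a)$ to type $(sb-(a+b);b)$. The numbers suggest taking the sum of the $s$ quotients $V/W_i$, each of dimension $b$, modulo a copy of $V$.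

\begin{lemma}\label{lem:reflect}
Let $(V;W_i)$ be a brick of type $(\ell;k)$ with $k<\ell$. Let $p_i:V\to V/W_i$ be the projections, let $\delta=(p_i)_i:V\to\bigoplus_iV/W_i$, let $\pi:\bigoplus_iV/W_i\to V'$ be the cokernel of $\delta$, and let $W_i'=\pi(V/W_i)$. Then $(V';W_i')$ is a brick of type $(s(\ell-k)-\ell;\ell-k)$.
\end{lemma}

\begin{proof}
We first show that $\bigcap_{a\ne i}W_a=0$ for each $i$. Let $v\ne0$ lie in this intersection; then $k\ge1$. Choose a hyperplane $K$ complementary to $\mathbb Cv$, containing $W_i$ if $v\notin W_i$. The projection onto $\mathbb Cv$ along $K$ maps every $W_a$ that contains $v$ into itself and kills $W_i$ if $v\notin W_i$. It is a nonzero idempotent endomorphism of a brick, hence the identity. So $\ell=1\le k$, a contradiction.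

It follows that $\delta$ is injective, which gives $\dim V'$. It also follows that $\pi$ is injective on each summand: if $\delta(v)$ lies in $V/W_i$, then $v\in W_a$ for all $a\ne i$, so $v=0$. Hence $\dim W_i'=\ell-k>0$.

Let $\varphi'$ be an endomorphism of $(V';W'_i)$. Through $V/W_i\cong W_i'$ it induces $\varphi_i\in\operatorname{End}(V/W_i)$, and $\pi\circ\bigoplus\varphi_i=\varphi'\circ\pi$. So $\bigoplus\varphi_i$ preserves $\ker\pi=\delta(V)$ and defines $\varphi\in\operatorname{End}V$ with $p_i\varphi=\varphi_ip_i$ for all $i$. Then $\varphi$ preserves $W_i=\ker p_i$, so it is a scalar $\lambda$. Since the $p_i$ and $\pi$ are surjective, $\varphi_i=\lambda$ and $\varphi'=\lambda$.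
\end{proof}

The system $(\mathbb C;0,\dots,0)$ is a brick of type $(u_0+u_1;u_0)$. Applying Lemma~\ref{lem:reflect} $j$ times gives a brick of type $(u_j+u_{j+1};u_j)$. From now on fix $j\ge1$, this brick $(V;W_i)$, and $k=u_j$, $\ell=u_j+u_{j+1}$. By \eqref{eq:quad},
\begin{equation}\label{eq:one}
sk(\ell-k)=\ell^2-1 .
\end{equation}

\begin{example}
For $j=1$ we get $V=\mathbb C^s/\mathbb C(1,\dots,1)$ with the $s$ lines spanned by the images of the basis vectors. Identify $V$ with the hyperplane orthogonal to $(1,\dots,1)$, and let $w_i\in V$ be the orthogonal projection of the $i$-th basis vector. Then $\sum w_iw_i^*=I$ on $V$ and $|w_i|^2=1-\frac1s$, so the projections $P_i=w_iw_i^*/|w_i|^2$ have sum $\frac s{s-1}I=\frac{sk}\ell I$. Here symmetry hands us the inner product. For $j\ge2$ we find it by minimization.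
\end{example}

\subsection{The strict inequality}

The linear map
\[
\theta:\operatorname{End}V\to\bigoplus_i\operatorname{Hom}(W_i,V/W_i),\qquad\theta(\varphi)=(p_i\varphi|_{W_i})_i
\]
measures how $\varphi$ moves the subspaces to first order. Its kernel consists of the endomorphisms of the system, so its image has dimension $\ell^2-1$. By \eqref{eq:one} this is the dimension of the target, and \emph{$\theta$ is surjective}. The next lemma compares two maps of the same kind attached to a subspace $L$: surjectivity of $\theta$ controls the one from $L$ to $V/L$, and the brick property controls the one from $V/L$ to $L$.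

\begin{lemma}\label{lem:stable}
For every subspace $L$ with $0\ne L\ne V$ one has $\sum_i\dim(L\cap W_i)<\frac{sk}\ell\dim L$.
\end{lemma}

\begin{proof}
Let $L_i=L\cap W_i$, let $\rho:V\to\overline V=V/L$ be the projection, and let $\overline W_i=\rho(W_i)\cong W_i/L_i$. Write $\beta_0,\beta_i,\gamma_0,\gamma_i$ for the dimensions of $L,L_i,\overline V,\overline W_i$, so that $\beta_0+\gamma_0=\ell$ and $\beta_i+\gamma_i=k$. Restriction followed by projection defines
\[
\theta^+:\operatorname{Hom}(L,\overline V)\to\bigoplus_i\operatorname{Hom}(L_i,\overline V/\overline W_i),\qquad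
\theta^-:\operatorname{Hom}(\overline V,L)\to\bigoplus_i\operatorname{Hom}(\overline W_i,L/L_i).
\]

\emph{$\theta^+$ is surjective.} Given $\psi_i:L_i\to\overline V/\overline W_i=V/(L+W_i)$, lift $\psi_i$ along the surjection $V/W_i\to V/(L+W_i)$ and extend it to a map $\widetilde\psi_i:W_i\to V/W_i$. Choose $\varphi$ with $\theta(\varphi)=(\widetilde\psi_i)$. Then $\theta^+(\rho\varphi|_L)=(\psi_i)$.

\emph{$\theta^-$ is injective.} If $\varphi:\overline V\to L$ maps each $\overline W_i$ into $L_i$, then $\varphi\rho$ is an endomorphism of the system. It is a scalar and kills $L\ne0$, so it is $0$, and $\varphi=0$.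

\emph{$\theta^-$ is not surjective.} Fix a linear section $\sigma$ of $\rho$. For $r\in\overline W_i$ choose $w\in W_i$ with $\rho(w)=r$. Then $w-\sigma(r)\in L$, and its class $\psi_i(r)\in L/L_i$ does not depend on $w$. Suppose $(\psi_i)=\theta^-(\varphi)$. The section $\sigma'=\sigma+\varphi$ satisfies $\sigma'(r)\in w+L_i\subset W_i$, so $\sigma'\rho$ is an endomorphism of the system. Its kernel is $L$, which is neither $0$ nor $V$, so it is not a scalar, a contradiction.

Comparing dimensions,
\[
\sum_i\beta_i(\gamma_0-\gamma_i)\ \le\ \beta_0\gamma_0\ <\ \sum_i\gamma_i(\beta_0-\beta_i).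
\]
The terms $\beta_i\gamma_i$ cancel, leaving $\gamma_0\sum\beta_i<\beta_0\sum\gamma_i$. Adding $\beta_0\sum\beta_i$ to both sides gives $\ell\sum\beta_i<sk\,\beta_0$.
\end{proof}

\begin{remark}
A system is a representation $M$ of the quiver with vertices $0,1,\dots,s$ and one arrow $i\to0$ for each $i\ge1$. In that language Lemma~\ref{lem:reflect} is the composite of the reflection functors of Bernstein, Gelfand and Ponomarev \cite{BGP} at the sources $1,\dots,s$ and then at the new source $0$, and the kernel and cokernel of $\theta$ are $\operatorname{Hom}(M,M)$ and $\operatorname{Ext}^1(M,M)$.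
\end{remark}

\subsection{Projections with scalar sum}

\begin{lemma}\label{lem:proj}
There is a Hermitian inner product on $V$ for which the orthogonal projections $P_i$ onto $W_i$ satisfy $\sum_iP_i=\frac{sk}\ell I$. Only scalars commute with all $P_i$, and the $P_i$ generate the algebra $\operatorname{End}V$.
\end{lemma}

\begin{proof}
Identify $V$ with $\mathbb C^\ell$. Inner products are positive definite Hermitian matrices $H$, and we look for a function of $H$ whose critical points are the solutions. Let $F_i$ be an $\ell\times k$ matrix whose columns form a basis of $W_i$, and put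
\[
f(H)=\sum_i\log\det(F_i^*HF_i),
\]
the sum of the logarithms of the squared volumes of these bases. Since $f(\lambda H)=f(H)+sk\log\lambda$ for $\lambda>0$, we restrict $f$ to $\det H=1$, that is, to $H=e^\xi$ with $\xi$ in the real vector space $\mathcal H_0$ of traceless Hermitian matrices.

\emph{A minimum is a solution.} Suppose $f$ has a minimum at $H$. The $H$-orthogonal projection onto $W_i$ is $P_i=F_i(F_i^*HF_i)^{-1}F_i^*H$. Let $T$ be traceless and self-adjoint for $H$. Then $He^{tT}=H^{1/2}e^{tT'}H^{1/2}$ with $T'=H^{1/2}TH^{-1/2}$ Hermitian, so $He^{tT}$ is positive definite of determinant $1$, and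
\[
0=\frac d{dt}\Big|_{t=0}f(He^{tT})=\sum_i\operatorname{tr}\bigl((F_i^*HF_i)^{-1}F_i^*HTF_i\bigr)=\operatorname{tr}\Bigl(\sum_iP_i\,T\Bigr).
\]
For $T=\sum P_i-\frac{sk}\ell I$ this says $\operatorname{tr}T^2=0$, so $T=0$.

\emph{Convexity along rays.} Let $\xi\in\mathcal H_0$ have eigenvalues $\mu_1,\dots,\mu_\ell$, and let $G_i$ be the matrix of the basis of $W_i$ in an orthonormal eigenbasis of $\xi$. The Cauchy--Binet formula gives
\begin{equation}\label{eq:cb}
\det(F_i^*e^{t\xi}F_i)=\sum_{|J|=k}|\det G_{i,J}|^2e^{t\mu_J},\qquad\mu_J=\sum_{a\in J}\mu_a ,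
\end{equation}
where $G_{i,J}$ consists of the rows of $G_i$ indexed by $J$. The second derivative in $t$ of the logarithm of such a sum is the variance of the numbers $\mu_J$ with respect to the normalized weights $|\det G_{i,J}|^2e^{t\mu_J}$. So $t\mapsto f(e^{t\xi})$ is convex.

\emph{Growth along rays.} Let $\xi\ne0$. We claim $f(e^{t\xi})\to\infty$ as $t\to\infty$; this is where Lemma~\ref{lem:stable} enters. Let $\lambda_1>\dots>\lambda_r$ be the distinct eigenvalues of $\xi$, so $r\ge2$. Let $V_p$ be the sum of the eigenspaces with eigenvalue at most $\lambda_p$, so $V=V_1\supset\dots\supset V_r\supset V_{r+1}=0$, and let $w_{i,p}=\dim(W_i\cap V_p)$. Fix $i$. Choose a basis of $W_i$ consisting, for each $p$, of $w_{i,p}-w_{i,p+1}$ vectors of $W_i\cap V_p$ that are independent modulo $V_{p+1}$. The components of these vectors in the $\lambda_p$-eigenspace are independent, so there is a set $J_p$ of $w_{i,p}-w_{i,p+1}$ coordinates of that eigenspace with nonzero minor. For $J=\bigcup J_p$ the minor of the whole basis is block triangular, because vectors of $V_p$ have no components in the eigenspaces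 of $\lambda_1,\dots,\lambda_{p-1}$, and its diagonal blocks are invertible. A change of basis of $W_i$ multiplies all minors by one nonzero constant, so $\det G_{i,J}\ne0$. Keeping only this term in \eqref{eq:cb} and summing over $i$, we get $f(e^{t\xi})\ge\nu t-\text{const}$, where by Abel summation
\[
\nu=\sum_i\sum_p\lambda_p(w_{i,p}-w_{i,p+1})=\lambda_1sk-\sum_{p=2}^r(\lambda_{p-1}-\lambda_p)\sum_iw_{i,p}.
\]
Lemma~\ref{lem:stable} applies to $V_2,\dots,V_r$ and gives
\[
\nu>\frac{sk}\ell\Bigl(\lambda_1\ell-\sum_{p=2}^r(\lambda_{p-1}-\lambda_p)\dim V_p\Bigr)=\frac{sk}\ell\operatorname{tr}\xi=0 .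
\]

\emph{Existence of a minimum.} Growth along each ray is not uniform a priori; convexity makes it so. It suffices to show that the closed set $\{\xi\in\mathcal H_0:f(e^\xi)\le f(I)\}$ is bounded. Otherwise it contains $\xi_a$ with $|\xi_a|\to\infty$ and $\xi_a/|\xi_a|\to\xi\ne0$. By convexity $f(e^{t\xi_a/|\xi_a|})\le f(I)$ for $0\le t\le|\xi_a|$, and in the limit $f(e^{t\xi})\le f(I)$ for all $t\ge0$. This contradicts the growth along $\xi$.

\emph{Irreducibility.} An operator commuting with all $P_i$ preserves their images $W_i$, so it is a scalar. If $L$ is invariant under all $P_i$, so is its orthogonal complement, because the $P_i$ are self-adjoint. Then the orthogonal projection onto $L$ commutes with all $P_i$, so $L$ is $0$ or $V$. By Burnside's theorem, a subalgebra of $\operatorname{End}V$ with no invariant subspaces other than $0$ and $V$ is all of $\operatorname{End}V$. This applies to the algebra generated by the $P_i$, which contains $I=\frac\ell{sk}\sum P_i$.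
\end{proof}

\subsection{Deformation to a product}

\begin{proof}[Proof of Theorem~\ref{thm:many}]
Identify $V$ with $\mathbb C^\ell$ by a basis that is orthonormal for the inner product of Lemma~\ref{lem:proj}. For an $s$-tuple $Y=(Y_i)$ of Hermitian matrices near $0$ put $Q_i=e^{\sqrt{-1}\,Y_i}P_ie^{-\sqrt{-1}\,Y_i}$, an orthogonal projection of rank $k$. The equation ``$\prod E(\varepsilon Q_i)$ is scalar'' degenerates at $\varepsilon=0$, where it holds for every $Y$. We therefore take the logarithm and divide by $\varepsilon$. For small real $\varepsilon$ let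
\[
\Gamma(\varepsilon,Y)=\log\bigl(E(\varepsilon Q_1)\cdots E(\varepsilon Q_s)\bigr),
\]
where $\log$ is the power series at $I$. This is a real analytic function that vanishes for $\varepsilon=0$, so
\[
\Psi(\varepsilon,Y)=\frac{\Gamma(\varepsilon,Y)}{2\pi\sqrt{-1}\,\varepsilon}-\frac{sk}\ell I
\]
extends analytically to $\varepsilon=0$, with $\Psi(0,Y)=\sum Q_i-\frac{sk}\ell I$ and $\Psi(0,0)=0$. The logarithm of a unitary matrix near $I$ is skew-Hermitian, so $\Psi$ is Hermitian. From $e^{\operatorname{tr}\Gamma}=\det e^\Gamma=E(\varepsilon sk)$ we see that $\operatorname{tr}\Gamma-2\pi\sqrt{-1}\,\varepsilon sk$ is a continuous function with values in $2\pi\sqrt{-1}\,\mathbb Z$ that vanishes at $\varepsilon=0$, hence zero. So $\Psi$ takes values in $\mathcal H_0$.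

The derivative of $\Psi$ in $Y$ at $(0,0)$ is $Y\mapsto\sqrt{-1}\sum_i[Y_i,P_i]$. It maps onto $\mathcal H_0$. Indeed, let $T\in\mathcal H_0$ be orthogonal to its image for the inner product $\operatorname{tr}(TT')$. Then $0=\operatorname{tr}(T\sqrt{-1}\,[Y_i,P_i])=\operatorname{tr}(Y_i\sqrt{-1}\,[P_i,T])$ for all Hermitian $Y_i$, and the choice $Y_i=\sqrt{-1}\,[P_i,T]$ gives $[P_i,T]=0$. By Lemma~\ref{lem:proj}, $T$ is scalar, hence $0$. Restrict $Y$ to a real subspace that the derivative maps isomorphically onto $\mathcal H_0$. The implicit function theorem gives a continuous $Y(\varepsilon)$ with $Y(0)=0$ and $\Psi(\varepsilon,Y(\varepsilon))=0$, that is,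
\[
E(\varepsilon Q_1)\cdots E(\varepsilon Q_s)=E(\varepsilon sk/\ell)\,I .
\]

This holds for all small $\varepsilon$, so we are free to make the orders finite. Take $\varepsilon=1/q$ with $q\ge2$ a large integer, and put
\[
A_i=E(Q_i/q)\quad(i<s),\qquad A_s=E\bigl(-sk/(q\ell)\bigr)\,E(Q_s/q).
\]
The $A_i$ are unitary with product $I$, and their eigenvalues are $q\ell$-th roots of unity. The matrix $E(Q_i/q)$ has the two distinct eigenvalues $1$ and $E(1/q)$, with multiplicities $\ell-k=u_{j+1}$ and $k=u_j$, so each $A_i$ has exactly two eigenvalues with these multiplicities. From $E(Q_i/q)=I+(E(1/q)-1)Q_i$ we see that $Q_i$ is a polynomial in $A_i$. By Lemma~\ref{lem:proj}, some $\ell^2$ words in the $P_i$ form a basis of $\operatorname{End}V$. Since $Q_i\to P_i$ as $q\to\infty$, the same words in the $Q_i$ form a basis for large $q$, and the tuple $(A_i)$ is irreducible. Finally $\sum d_i=2sk(\ell-k)=2\ell^2-2$ by \eqref{eq:one}, so it is rigid by Proposition~\ref{prop:rigid}. The statements about $j\ge2$ and about the growth of $u_j$ were proved after \eqref{eq:quad}.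
\end{proof}

\begin{thebibliography}{9}

\bibitem{Belkale}
Prakash Belkale, \emph{Rigid local systems and the multiplicative eigenvalue problem}, arXiv:2005.12457 (2020).

\bibitem{BGP}
Bernstein, Gelfand and Ponomarev (1973).

\bibitem{Katz}
Katz, \emph{Rigid Local Systems}.

\end{thebibliography}
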